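\title{Visibly pushdown and deterministic context-free constraints for equations in free groups}

\begin{abstract}
We consider equations in a free group in which each unknown is required to lie in a subset $S$, given by an automaton that accepts all words representing elements of $S$. We show that in every finitely generated group such a language, if it is visibly pushdown, is regular, and that a finite automaton for it can be computed. Equations with such visibly pushdown constraints are therefore decidable in free groups. With deterministic context-free constraints they are undecidable in every free group of rank at least two, already for a single fixed subgroup recognized by a real-time deterministic one-counter automaton. Thus decidability for the first kind of constraint does not carry over to the second, which answers a question of Ciobanu and Turaev in the negative.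
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Subsets of a group described by automata}

Let $G$ be a group, $\Sigma$ a finite alphabet and $\pi\colon\Sigma^*\to G$ a surjective monoid homomorphism, so that every element of $G$ is spelled by words over $\Sigma$. For a class $\mathcal C$ of formal languages, let $\mathcal C^\forall$ be the class of subsets $S\subseteq G$ whose full preimage $\pi^{-1}(S)\subseteq\Sigma^*$ belongs to $\mathcal C$. An automaton for $\pi^{-1}(S)$ has to decide membership in $S$ from every spelling of a group element, however wasteful; the class $\mathcal C^\forall$ measures how much memory this takes.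

Our main case is the free group $F=F(X)$ on $X=\{x_1,\dots,x_n\}$, with $\Sigma=X\cup X^{-1}$ and $\pi$ the natural projection. Two words have the same image exactly when one is obtained from the other by inserting and deleting factors $ss^{-1}$ with $s\in\Sigma$. Unless stated otherwise, $n\ge2$, and we write $a=x_1$ and $b=x_2$. For $x\in X$, the \emph{exponent sum} $\tau_x\colon F\to\mathbb Z$ is the homomorphism that sends $x$ to $1$ and the other elements of $X$ to $0$. We also write $\tau_x(w)$ for $\tau_x(\pi(w))$ when $w$ is a word.

Four language classes occur. The classes $\mathbf{REG}$ and $\mathbf{CF}$ consist of the regular and the context-free languages, accepted by finite automata and by pushdown automata. The members of $\mathbf{REG}^\forall$ are the \emph{recognizable} subsets. A pushdown automaton moves by reading a letter or nothing (an $\varepsilon$-move), inspecting its state and the top stack symbol, changing state and replacing the top symbol by a string; it accepts by final state. It is \emph{deterministic} if at most one move is available in each situation, and $\mathbf{DCF}$ is the class of languages accepted by deterministic pushdown automata. It is \emph{real-time} if it has no $\varepsilon$-moves,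 and it is a \emph{one-counter automaton} if its stack holds a bottom symbol and copies of one other symbol, so that the stack is a nonnegative integer that can be tested for zero, increased and decreased.

The fourth class lets the input letter dictate what happens to the stack. We use the conventions of Alur and Madhusudan.

\begin{definition}\label{def:vpa}
A \emph{visibly pushdown automaton} (VPA) over $\Sigma$ consists of a partition of $\Sigma$ into \emph{call}, \emph{return} and \emph{internal} letters (each part may be empty), a finite set $Q$ of states with distinguished initial and final states, a finite stack alphabet $\Gamma$, a symbol $\bot\notin\Gamma$ standing for the empty stack, and transitions of three kinds: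
\begin{itemize}
\item $(q,c,q',\gamma)$ with $c$ a call and $\gamma\in\Gamma$: in state $q$, read $c$, push $\gamma$ and go to $q'$;
\item $(q,r,\gamma,q')$ with $r$ a return and $\gamma\in\Gamma\cup\{\bot\}$: in state $q$, read $r$; if $\gamma\in\Gamma$ is the top symbol, pop it and go to $q'$; if $\gamma=\bot$ and the stack is empty, leave it empty and go to $q'$;
\item $(q,i,q')$ with $i$ internal: in state $q$, read $i$ and go to $q'$, without touching the stack.
\end{itemize}
There are no $\varepsilon$-moves, and the automaton may be nondeterministic. A run starts in an initial state with empty stack, and a word is accepted if some run on it ends in a final state. The class $\mathbf{VPL}$ consists of the languages accepted by a VPA for some partition of $\Sigma$.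
\end{definition}

The variant in which a return on the empty stack blocks is the special case with no transitions on $\bot$. We write $\mathbf{VPL}^{red}$ for the class of $\mathbf{VPL}$ languages that consist of freely reduced words, viewed as subsets of $F$.

\subsection{Equations with constraints}

Let $\mathcal V$ be a finite set of variables. An \emph{equation} in $F$ is an expression $U=V$ with $U,V$ words over $\Sigma\cup\mathcal V\cup\mathcal V^{-1}$, and a \emph{solution} is an assignment $\sigma\colon\mathcal V\to F$ with $\sigma(U)=\sigma(V)$ in $F$. The decision problem $\mathbf{GpEqn}$ \emph{with $\mathcal C^\forall$ constraints over $F$} takes as input an equation and, for each $Y\in\mathcal V$, a set $S_Y\in\mathcal C^\forall$. It asks whether there is a solution with $\sigma(Y)\in S_Y$ for all $Y$. The set $S_Y$ is given by an automaton accepting $\pi^{-1}(S_Y)$: a finite automaton for $\mathbf{REG}$, a VPA together with its partition for $\mathbf{VPL}$, a deterministic pushdown automaton for $\mathbf{DCF}$, and a pushdown automaton for $\mathbf{CF}$. A variable with $S_Y=F$ is \emph{unconstrained}.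

The following results are known.
\begin{itemize}
\item[(K1)] Equations in free groups with rational constraints, that is, constraints of the form $\pi(R)$ with $R$ regular, are decidable. Since $S=\pi(\pi^{-1}(S))$, this covers $\mathbf{GpEqn}$ with $\mathbf{REG}^\forall$ constraints over $F$.
\item[(K2)] $\mathbf{GpEqn}$ over $F$ with $\mathbf{VPL}^{red}$ constraints is undecidable, and hence so is $\mathbf{GpEqn}$ with $\mathbf{CF}^\forall$ constraints.
\item[(K3)] In free monoids, word equations with $\mathbf{VPL}$ constraints, and hence also with $\mathbf{DCF}$ or $\mathbf{CF}$ constraints, are undecidable.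
\end{itemize}
Only (K1) is used in our proofs. Together, (K1) and (K2) settle the two extreme classes, $\mathbf{REG}^\forall$ and $\mathbf{CF}^\forall$, and leave the two classes between them. The following question was posed by Ciobanu and Turaev \cite{CT}.

\medskip
\noindent\textbf{Question.} \emph{Suppose that $\mathbf{GpEqn}$ with $\mathbf{VPL}^\forall$ constraints over the free group $F(X)$ of rank $n\ge2$ is decidable. Does it follow that $\mathbf{GpEqn}$ with $\mathbf{DCF}^\forall$ constraints over $F(X)$ is decidable?}
\medskip

In free monoids $\mathbf{VPL}$ and $\mathbf{DCF}$ constraints have the same status by (K3), and one may guess that their $\forall$-versions have the same status as well. The simplest subset of $F$ suggests otherwise. The set $\{1\}$ lies in $\mathbf{DCF}^\forall$: a deterministic automaton keeps the reduced form of the input on its stack, popping when the next letter is inverse to the top symbol and pushing otherwise, and it marks the lowest symbol so as to notice when the stack becomes empty. For this automaton the letter $a$ is sometimes a push and sometimes a pop, which is exactly what a VPA may not do. A full preimage treats $a$ and $a^{-1}$ symmetrically, since either can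 cancel the other, while a partition into calls and returns does not.

\subsection{Results}

The answer to the Question is no. The first theorem shows that its hypothesis is true, because a visible stack adds nothing to a finite memory when the language is a full preimage.

\begin{theorem}\label{thm:vpl}
Let $G$ be a group, $\Sigma$ a finite set, $\pi\colon\Sigma^*\to G$ a surjective monoid homomorphism and $S\subseteq G$. Suppose that $L=\pi^{-1}(S)$ is accepted by a VPA with state set $Q$, for some partition of $\Sigma$. Then $H=\{h\in G: hS=S\}$ has index at most $2^{|Q|}$ in $G$. The language $L$ is regular, its minimal complete deterministic finite automaton has $[G:H]\le 2^{|Q|}$ states, and this automaton is computable from the VPA. Hence $\mathbf{VPL}^\forall=\mathbf{REG}^\forall$, and $\mathbf{GpEqn}$ with $\mathbf{VPL}^\forall$ constraints over $F(X)$ is decidable.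
\end{theorem}

The second theorem shows that the conclusion of the Question is false.

\begin{theorem}\label{thm:dcf}
For $n\ge2$, $\mathbf{GpEqn}$ with $\mathbf{DCF}^\forall$ constraints over $F(X)$ is undecidable. This holds even if every $S_Y$ is one of $F(X)$, $\ker\tau_a$, $\ker\tau_b$.
\end{theorem}

For each $n\ge2$ the implication in the Question thus has a true hypothesis and a false conclusion, so it fails. The undecidability survives with a single constraint set and a single family of equations.

\begin{theorem}\label{thm:single}
For $n\ge2$ there is a fixed subgroup $S_0\le F(X)$ with the following properties.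
\begin{enumerate}
\item The language $\pi^{-1}(S_0)$ is accepted by a real-time deterministic one-counter automaton.
\item $\mathbf{GpEqn}$ over $F(X)$ with every $S_Y\in\{S_0,F(X)\}$ is undecidable.
\item The instances in \textup{(2)} can be taken from a single family $W(a^e,Y_1,\dots,Y_N)=1$, $e\in\mathbb N$, in which the word $W$, the number $N$ and the constraints are fixed and only $e$ varies.
\end{enumerate}
\end{theorem}

The assumption $n\ge2$ cannot be dropped.

\begin{theorem}\label{thm:rank}
For $n=1$, $\mathbf{GpEqn}$ over $F(X)$ is decidable even with $\mathbf{CF}^\forall$ constraints. Hence, over a free group of finite rank $n\ge1$, $\mathbf{GpEqn}$ with $\mathbf{DCF}^\forall$ constraints is decidable if and only if $n=1$, the same holds for $\mathbf{CF}^\forall$ constraints, and $\mathbf{GpEqn}$ with $\mathbf{VPL}^\forall$ constraints is decidable for all $n$.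
\end{theorem}

Theorem~\ref{thm:vpl} is proved in Section~\ref{sec:vpl}. Sections~\ref{sec:free} and~\ref{sec:arith} encode integer arithmetic in constrained equations, in a form general enough to give both Theorem~\ref{thm:dcf} and Theorem~\ref{thm:single} in Section~\ref{sec:counter}. Section~\ref{sec:rank} treats rank one.

\section{Visibly pushdown preimages are regular}\label{sec:vpl}

Throughout this section $G$, $\Sigma$, $\pi$, $S$, $L$ and $H$ are as in Theorem~\ref{thm:vpl}.

\subsection{Residuals and translates}

For $u\in\Sigma^*$ the \emph{residual} of $L$ by $u$ is $u^{-1}L=\{v\in\Sigma^*: uv\in L\}$. The Myhill--Nerode theorem states that $L$ is regular if and only if it has finitely many residuals. In that case the residuals are the states of the minimal complete deterministic finite automaton (DFA) of $L$: the initial state is $L$, the letter $s$ leads from $u^{-1}L$ to $(us)^{-1}L$, and $u^{-1}L$ is final when $u\in L$. For a full preimage, the residuals are translates of $S$.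

\begin{lemma}\label{lem:residuals}
For every $u\in\Sigma^*$ we have $u^{-1}L=\pi^{-1}\bigl(\pi(u)^{-1}S\bigr)$. The map $A\mapsto\pi^{-1}(A)$ is a bijection from $\{gS:g\in G\}$ onto the set of residuals of $L$, and the number of residuals is $[G:H]$.
\end{lemma}

\begin{proof}
We have $uv\in L$ if and only if $\pi(u)\pi(v)\in S$, that is, $\pi(v)\in\pi(u)^{-1}S$. Since $\pi$ is onto, distinct subsets of $G$ have distinct preimages, and $\pi(u)^{-1}$ runs through all of $G$. The translates $gS$ form the orbit of $S$ under the action of $G$ on its subsets by left multiplication, and $H$ is the stabilizer of $S$, so there are $[G:H]$ of them.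
\end{proof}

So we must bound the number of translates of $S$. The difficulty is that a VPA has infinitely many configurations, and only those with empty stack can be counted in terms of $Q$.

\subsection{Words that leave the stack empty}

What makes a VPA special is that the height of its stack depends on the input word alone, and not on the run. Define $\mathrm{ht}\colon\Sigma^*\to\mathbb N$ by $\mathrm{ht}(\varepsilon)=0$ and, for a word $w$, a call $c$, a return $r$ and an internal letter $i$,
\[
\mathrm{ht}(wc)=\mathrm{ht}(w)+1,\qquad \mathrm{ht}(wr)=\max(\mathrm{ht}(w)-1,0),\qquad \mathrm{ht}(wi)=\mathrm{ht}(w).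
\]
By induction on $|w|$, every run on $w$ that starts with empty stack ends with a stack of height $\mathrm{ht}(w)$. Let $M=\{w\in\Sigma^*:\mathrm{ht}(w)=0\}$, and for $u\in\Sigma^*$ let $Q(u)\subseteq Q$ be the set of states in which runs on $u$ can end.

\begin{lemma}\label{lem:empty}
The set $M$ is a submonoid of $\Sigma^*$. It contains every return, every internal letter, and $cr$ for every call $c$ and return $r$. For $u\in M$ the residual $u^{-1}L$ depends only on $Q(u)$. Consequently, the family
\[
P=\{t^{-1}S: t\in\pi(M)\}
\]
has at most $2^{|Q|}$ members.
\end{lemma}

\begin{proof}
If $u\in M$, then $\mathrm{ht}(uv)=\mathrm{ht}(v)$ for all $v$, because both sides are $0$ for $v=\varepsilon$ and obey the same recursion in $v$. Hence $M$ is closed under products, and $\varepsilon\in M$. The listed words have height $0$ by definition; for a return $r$ this is $\mathrm{ht}(r)=\max(-1,0)=0$. Let $u\in M$. All runs on $u$ end with empty stack, so $uv\in L$ if and only if, for some $q\in Q(u)$, the automaton can read $v$ from state $q$ with empty stack and end in a final state. This condition involves $u$ only through $Q(u)$, so the words of $M$ give at most $2^{|Q|}$ residuals. By Lemma~\ref{lem:residuals}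 these residuals correspond bijectively to the members of $P$.
\end{proof}

\begin{example}\label{ex:Z}
Let $G=\mathbb Z$, written additively, let $\Sigma=\{a,a^{-1}\}$ with $\pi(a^{\pm1})=\pm1$, and let $a$ be a call and $a^{-1}$ a return. The words $a^{-k}=a^{-1}\cdots a^{-1}$ with $k\ge0$ lie in $M$, and the residual by $a^{-k}$ is $\pi^{-1}(S+k)$. Among the $2^{|Q|}+1$ sets $Q(a^{-k})$ with $0\le k\le 2^{|Q|}$ two coincide, so $S+k=S+l$ for some $k<l\le 2^{|Q|}$. Translating by $-k$ gives $S=S+p$ with $p=l-k$, so $p\in H$ and $[\mathbb Z:H]\le p\le2^{|Q|}$. The words $a^k$ leave $k$ symbols on the stack, and the automaton gives no direct bound on their residuals $\pi^{-1}(S-k)$. The group does: $S-1=S+(p-1)$, so the residual by $a$ equals the residual by the word $a^{-(p-1)}\in M$, and likewise for every $a^k$. For $S=\{0\}$ no such $p$ exists, so with this partition no VPA accepts the words with equally many letters $a$ and $a^{-1}$.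
\end{example}

In a non-abelian group, periodicity under single elements is not enough. A subgroup may contain a power of each generator and still have infinite index: $\langle a^2,b^2\rangle\le F(a,b)$ contains no positive power of $ab$, whereas a subgroup of finite index contains a positive power of every element. The right generalization of Example~\ref{ex:Z} looks at the whole finite family $P$ at once and asks which group elements permute it.

\subsection{Proof of Theorem~\ref{thm:vpl}}

Put $\nu=2^{|Q|}$.

\begin{proof}[The bound on the index]
Suppose first that there is no return letter. Calls and internal letters do not read the stack, so what the automaton can do after reading any word $u$ depends only on its state. Hence $u^{-1}L$ depends only on $Q(u)$ for every $u\in\Sigma^*$, and $[G:H]\le\nu$ by Lemma~\ref{lem:residuals}.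

Now suppose that there is a return letter $r$. Let $K$ be the set of $g\in G$ such that $A\mapsto gA$ maps $P$ onto $P$; it is a subgroup of $G$. We claim that $\pi(M)\subseteq K$. Let $t\in\pi(M)$. A member of $P$ has the form $g^{-1}S$ with $g\in\pi(M)$, and
\[
t^{-1}\bigl(g^{-1}S\bigr)=(gt)^{-1}S\in P,
\]
because $gt\in\pi(M)$ by Lemma~\ref{lem:empty}. So $A\mapsto t^{-1}A$ maps $P$ into $P$. This map is injective, since $A=t(t^{-1}A)$, and $P$ is finite, so it maps $P$ onto $P$. Thus $t^{-1}\in K$, and therefore $t\in K$.

By Lemma~\ref{lem:empty}, $K$ contains the images of all returns and all internal letters, and for each call $c$ it contains $\pi(c)\pi(r)$ and $\pi(r)$, hence also $\pi(c)$. So $K\supseteq\pi(\Sigma)$, and $K=G$ because $\pi$ is onto. Finally $S\in P$, since $\varepsilon\in M$. Every translate $gS$ therefore lies in $P$, and $[G:H]\le|P|\le\nu$.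

In both cases Lemma~\ref{lem:residuals} and the Myhill--Nerode theorem show that $L$ is regular and that its minimal complete DFA has $[G:H]\le\nu$ states.
\end{proof}

\begin{proof}[Computing the DFA]
The bound $\nu$ reduces everything to words of bounded length. A shortest path from the initial state visits no state twice, so every state of the minimal DFA is $u^{-1}L$ for some $u$ with $|u|\le\nu-1$. For residuals $R,R'$ write $R\sim_kR'$ if $R$ and $R'$ contain the same words of length at most $k$. Then $R\sim_{k+1}R'$ holds if and only if $R\sim_0R'$ and $s^{-1}R\sim_k s^{-1}R'$ for all $s\in\Sigma$. Hence, if $\sim_k$ equals $\sim_{k+1}$, then all later relations equal $\sim_k$, and $\sim_k$ is equality. Each $\sim_{k+1}$ refines $\sim_k$ and has at most $\nu$ classes, so this happens for some $k\le\nu-1$. Therefore $u^{-1}L=u'^{-1}L$ if and only if $uv\in L\Leftrightarrow u'v\in L$ for all $v$ with $|v|\le\nu-1$. A VPA has no $\varepsilon$-moves, so it has finitely many runs on a given word and membership in $L$ is decidable; thus equality of two residuals is decidable. To build the minimal DFA, sort the words of length at most $\nu-1$ into classes $[u]$ with equal residuals and take these classes as states.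 The transition on $s$ leads from $[u]$ to the class whose residual equals $(us)^{-1}L$, found by testing all classes. The class $[\varepsilon]$ is initial, and $[u]$ is final if and only if $u\in L$.
\end{proof}

\begin{proof}[The consequences]
We have shown $\mathbf{VPL}^\forall\subseteq\mathbf{REG}^\forall$. A finite automaton is a VPA in which all letters are internal, which gives the reverse inclusion. Given an instance of $\mathbf{GpEqn}$ with $\mathbf{VPL}^\forall$ constraints over $F(X)$, replace each VPA by the DFA computed from it. Each constraint is converted separately, so different constraints may use different partitions of $\Sigma$. The result is an equivalent instance with $\mathbf{REG}^\forall$ constraints, which is decidable by (K1).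
\end{proof}

\begin{remark}\label{rem:anyG}
The construction of the DFA uses the VPA alone. It performs no computation in $G$, and it relies only on the guarantee, built into the input format, that the VPA accepts a full preimage. So for any finitely generated group $G$, $\mathbf{GpEqn}$ over $G$ with $\mathbf{VPL}^\forall$ constraints is decidable if and only if it is decidable with $\mathbf{REG}^\forall$ constraints.
\end{remark}

\begin{remark}\label{rem:subgroups}
If $S$ is a subgroup, then $hS=S$ means $h\in S$, so $H=S$. By Theorem~\ref{thm:vpl} and Lemma~\ref{lem:residuals}, a subgroup belongs to $\mathbf{VPL}^\forall$ if and only if it has finite index. In particular $\{1\}\in\mathbf{VPL}^\forall$ if and only if $G$ is finite, and $\ker\tau_a\le F$ is not in $\mathbf{VPL}^\forall$.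
\end{remark}

\begin{example}\label{ex:anbn}
Surjectivity of $\pi$ cannot be dropped. Let $\pi'\colon\{a,b\}^*\to F(a,b)$ be the inclusion of positive words and $S=\{a^kb^k:k\ge0\}$. The language $L'=\pi'^{-1}(S)=\{a^kb^k: k\ge0\}$ is accepted by a VPA with call $a$ and return $b$, which pushes a marked symbol on the first $a$ and accepts initially and upon popping the mark. The words of $M$ give only the three residuals $L'$, $\{\varepsilon\}$ and $\emptyset$, but $L'$ is not regular, since the residuals by $a,a^2,a^3,\dots$ are distinct. The proof breaks where we passed from residuals to translates: the map $R\mapsto b^{-1}R$ sends all three residuals to $\emptyset$, while translation in a group is injective. The same set $S$ belongs to $\mathbf{VPL}^{red}$ but not to $\mathbf{VPL}^\forall$ in $F(a,b)$: as $1\in S$, the stabilizer $H$ lies in $S$, and $S$ contains no positive power of $b$, so $H$ has infinite index.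
\end{example}

\section{Centralizers and conjunctions in free groups}\label{sec:free}

From now until Section~\ref{sec:rank}, $F=F(X)$ has rank $n\ge2$. We write $C(g)$ for the centralizer of $g$ in $F$, and we call $g$ a \emph{proper power} if $g=\rho^k$ for some $\rho\in F$ and $k\ge2$. We use two textbook facts: $F$ is torsion-free, and $C(g)$ is cyclic for $g\ne1$. It is then infinite cyclic, since it contains $g$.

\begin{lemma}\label{lem:cent}
The following hold in $F$.
\begin{enumerate}
\item If $g\neq1$ and $1\ne h\in C(g)$, then $C(h)=C(g)$.
\item If $g\neq1$ is not a proper power, then $C(g)=\langle g\rangle$. In particular $C(a)=\langle a\rangle$ and $C(b)=\langle b\rangle$.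
\item If $x^2=y^2$, then $x=y$.
\item If $u$ commutes with $aua^{-1}$, then $u\in\langle a\rangle$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) The group $C(g)$ is abelian and contains $h$, so $C(g)\subseteq C(h)$. Since $g\in C(h)$, the reverse inclusion follows by symmetry.

(2) Let $C(g)=\langle\rho\rangle$ and $g=\rho^k$ with $k\ne0$. Replacing $\rho$ by $\rho^{-1}$ if necessary, we may assume $k\ge1$, and then $k=1$. If $a=\rho^k$, then $k\,\tau_a(\rho)=1$, so $a$ is not a proper power; for $b$ use $\tau_b$.

(3) If $x^2=y^2=1$, then $x=y=1$. Otherwise $x$ and $y$ lie in the infinite cyclic group $C(x^2)$, in which squaring is injective.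

(4) Let $u\ne1$ and $C(u)=\langle\rho\rangle$. The element $aua^{-1}\neq1$ lies in $C(u)$, so $C(aua^{-1})=\langle\rho\rangle$ by (1). On the other hand $C(aua^{-1})=aC(u)a^{-1}=\langle a\rho a^{-1}\rangle$. An infinite cyclic group has two generators, so $a\rho a^{-1}=\rho^{\pm1}$, and in either case $a^2\rho a^{-2}=\rho$. By (1) and (2), $\rho\in C(a^2)=C(a)=\langle a\rangle$, and so $u\in\langle a\rangle$.
\end{proof}

Our reduction naturally produces a system of equations, while $\mathbf{GpEqn}$ allows only one. We need an equation in $u$ and $v$ that says ``$u=1$ and $v=1$'', as $u^2+v^2=0$ does over the reals. The tool is the following theorem.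

\begin{theorem}[Lyndon and Sch\"utzenberger \cite{LS}]\label{thm:LS}
If $x^ky^l=w^q$ in a free group with $k,l,q\ge2$, then $x$, $y$ and $w$ lie in a common cyclic subgroup.
\end{theorem}

An equation $x^2y^2=w^2$ thus forces $x$ and $y$ to commute. Taking $x=u$ and $y=aua^{-1}$ confines $u$ to $\langle a\rangle$ by Lemma~\ref{lem:cent}(4). To eliminate the remaining powers of $a$, we choose $w$ so that, after taking a square root, the equation is again of the type in Theorem~\ref{thm:LS}, this time involving $b$.

\begin{lemma}[conjunction; Mal'cev]\label{lem:conj}
For $u,v\in F$ we have $u=v=1$ if and only if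
\begin{equation}\label{eq:conj}
u^2\,a\,u^2a^{-1}=\bigl(v\,b\,v\,b^{-1}\bigr)^2 .
\end{equation}
\end{lemma}

\begin{proof}
If $u=v=1$, both sides are trivial. Conversely, assume \eqref{eq:conj}, and write it as $u^2(aua^{-1})^2=(vbvb^{-1})^2$. By Theorem~\ref{thm:LS}, $u$ commutes with $aua^{-1}$, so $u=a^k$ for some $k\in\mathbb Z$ by Lemma~\ref{lem:cent}(4). The left side of \eqref{eq:conj} is then $(a^{2k})^2$, and Lemma~\ref{lem:cent}(3) gives $a^{2k}=vbvb^{-1}$. Multiplying on the right by $b^2$, we obtain
\[
(a^k)^2\,b^2=(vb)^2 .
\]
By Theorem~\ref{thm:LS}, $a^k\in C(b)=\langle b\rangle$, on which $\tau_a$ vanishes, so $k=0$ and $u=1$. The displayed equation becomes $b^2=(vb)^2$, and Lemma~\ref{lem:cent}(3) gives $vb=b$, so $v=1$.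
\end{proof}

\begin{corollary}\label{cor:single}
From a finite system of equations over $F$ one can compute a word $W$ in the same variables such that the system and the equation $W=1$ have the same solutions.
\end{corollary}

\begin{proof}
Write each equation $U=V$ as $UV^{-1}=1$. By Lemma~\ref{lem:conj}, two equations $U_1=1$ and $U_2=1$ have the same common solutions as the equation $U_1^2aU_1^2a^{-1}(U_2bU_2b^{-1})^{-2}=1$. Repeat until one equation remains.
\end{proof}

Constraints are attached to variables, and the variables do not change, so they pass unaltered from the system to the single equation.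

\section{Integer arithmetic in constrained equations}\label{sec:arith}

\subsection{The undecidable problem}

We use the Davis--Putnam--Robinson--Matiyasevich theorem in the following form: there is a polynomial $\Phi(t_0,t_1,\dots,t_m)$ with integer coefficients such that
\[
D=\{e\in\mathbb N:\ \Phi(e,t_1,\dots,t_m)=0\text{ for some }t_1,\dots,t_m\in\mathbb Z\}
\]
is not recursive, that is, no algorithm decides membership in $D$. A \emph{basic system} is a finite set of equations of the forms
\[
t_i=1,\qquad t_i+t_j=t_k,\qquad t_it_j=t_k,
\]
in which indices may coincide.

\begin{lemma}\label{lem:basic}
There is a basic system $\Delta$ in variables $t_0,\dots,t_\ell$ such that, for $e\in\mathbb N$, we have $e\in D$ if and only if $\Delta$ has a solution in $\mathbb Z$ with $t_0=e$.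
\end{lemma}

\begin{proof}
Write $\Phi=\Phi_+-\Phi_-$ with $\Phi_+$ and $\Phi_-$ having nonnegative coefficients, and write each as an expression built from $t_0,\dots,t_m$, $0$ and $1$ by binary sums and products. Introduce a variable $o$ with the equation $o=1$, and a variable $z$ with the equation $z+z=z$, which forces $z=0$. For each subexpression that is a sum or a product, introduce a variable and the basic equation defining it from the variables of its two parts. Every assignment of integers to $t_0,\dots,t_m$ extends uniquely to a solution of these equations, and the variables $s_+,s_-$ for the two full expressions take the values $\Phi_+$ and $\Phi_-$. Add the equation $s_++z=s_-$.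
\end{proof}

\subsection{Multiplication through exponent sums}

Represent the integer $t$ by $a^t$. The equation $Aa=aA$ says that $A$ is of this form, and addition is multiplication in $\langle a\rangle$. The difficulty is the product $t_it_j=t_k$, which cannot be seen inside the cyclic group $\langle a\rangle$. It appears once a second generator is available: the element $Y=(a^{t_i}b)^m$ has
\[
\tau_a(Y)=m\,t_i,\qquad \tau_b(Y)=m .
\]
An equation can say that $Y$ is some power of $a^{t_i}b$, namely that $Y$ commutes with it. It remains to say that $\tau_b(Y)=t_j$ and $\tau_a(Y)=t_k$, using only constraints of the form ``$\tau_a$ vanishes'' and ``$\tau_b$ vanishes''. The second condition is $Ya^{-t_k}\in\ker\tau_a$. The first compares a $b$-count of $Y$ with the $a$-count of $a^{t_j}$, so we need an intermediary whose two counts agree. A power $Z=(ab)^r$ serves.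

\begin{example}\label{ex:mult}
Take $t_i=2$ and $t_j=3$, and let $Y=(a^2b)^m$ and $Z=(ab)^r$. The condition $Za^{-3}\in\ker\tau_a$ reads $r-3=0$. The condition $YZ^{-1}\in\ker\tau_b$ reads $m-r=0$. So $Y=a^2b\,a^2b\,a^2b$, and $Ya^{-t_k}\in\ker\tau_a$ reads $6-t_k=0$. The three conditions can be met for $t_k=6$ and for no other value.
\end{example}

The argument uses little about $b$, $\tau_a$ and $\tau_b$. We isolate what it uses, in order to apply it twice.

\begin{proposition}\label{prop:sim}
Let $E\le F$ be a subgroup containing $a$, let $\alpha,\beta\colon E\to\mathbb Z$ be homomorphisms, and let $d\in E$, $c\in F$ and $S_1,S_2\subseteq F$ satisfy: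
\begin{itemize}
\item[(a)] $\alpha(a)=\beta(d)=1$ and $\alpha(d)=\beta(a)=0$;
\item[(b)] for every $t\in\mathbb Z$, the element $a^td$ is not a proper power in $F$;
\item[(c)] for every $g\in E$, we have $g\in S_1$ if and only if $\alpha(g)=0$, and $cgc^{-1}\in S_2$ if and only if $\beta(g)=0$.
\end{itemize}
Then there are a number $N$, a word $W(A_0,Y_1,\dots,Y_N)$ in $\Sigma$, the variables $A_0,Y_1,\dots,Y_N$ and their inverses, and sets $S_{Y_1},\dots,S_{Y_N}\in\{F,S_1,S_2\}$ such that, for $e\in\mathbb N$, the equation $W(a^e,Y_1,\dots,Y_N)=1$ has a solution satisfying the constraints if and only if $e\in D$. If moreover $S_1,S_2\in\mathbf{DCF}^\forall$, then $\mathbf{GpEqn}$ with $\mathbf{DCF}^\forall$ constraints is undecidable on this family of instances.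
\end{proposition}

\begin{proof}
Fix words over $\Sigma$ for $c$ and $d$, and let $\Delta$ be the system of Lemma~\ref{lem:basic}. Build a constrained system $\Delta'$ over $F$ as follows.
\begin{itemize}
\item For each $t_i$, take an unconstrained variable $A_i$ and the equation $A_ia=aA_i$.
\item For each equation $t_i=1$, take $A_i=a$.
\item For each equation $t_i+t_j=t_k$, take $A_iA_j=A_k$.
\item For each equation $t_it_j=t_k$, take five new variables $Y,Z,T_1,T_2,T_3$, the equations
\begin{gather*}
Y(A_id)=(A_id)Y,\qquad Z(ad)=(ad)Z,\\
T_1=ZA_j^{-1},\qquad T_2=c\,YZ^{-1}c^{-1},\qquad T_3=YA_k^{-1},
\end{gather*}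
and the constraints $T_1\in S_1$, $T_2\in S_2$, $T_3\in S_1$, with $Y$ and $Z$ unconstrained.
\end{itemize}
By Lemma~\ref{lem:cent}(2), the equations $A_ia=aA_i$ hold if and only if $A_i=a^{t_i}$ for integers $t_i$, which are unique. We claim that the assignment $A_i=a^{t_i}$ extends to a solution of $\Delta'$ satisfying the constraints if and only if $(t_0,\dots,t_\ell)$ solves $\Delta$. The equations $A_i=a$ and $A_iA_j=A_k$ are equivalent to $t_i=1$ and $t_i+t_j=t_k$. The blocks for different products share no variables other than the $A_i$, so it suffices to treat one product $t_it_j=t_k$.

For $t\in\mathbb Z$ we have $\beta(a^td)=1$ by (a), so $a^td\ne1$, and (b) with Lemma~\ref{lem:cent}(2) gives $C(a^td)=\langle a^td\rangle$. The two commutation equations therefore say exactly that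
\[
Y=(a^{t_i}d)^m,\qquad Z=(ad)^r\qquad\text{for some }m,r\in\mathbb Z .
\]
This is the only use of (b); it also places $Y$ and $Z$ in $E$, where $\alpha$ and $\beta$ are defined. By (a), $\alpha(Y)=mt_i$, $\beta(Y)=m$, $\alpha(Z)=\beta(Z)=r$, and hence
\[
\alpha(ZA_j^{-1})=r-t_j,\qquad \beta(YZ^{-1})=m-r,\qquad \alpha(YA_k^{-1})=mt_i-t_k .
\]
The elements $ZA_j^{-1}$, $YZ^{-1}$ and $YA_k^{-1}$ lie in $E$, and $T_1,T_2,T_3$ are determined by their equations, so by (c) the three constraints hold if and only if $r=t_j$, $m=r$ and $mt_i=t_k$. If they hold, then $t_it_j=t_k$. Conversely, if $t_it_j=t_k$, then $m=r=t_j$ satisfies them. This proves the claim.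

Let $W=1$ be the single equation that Corollary~\ref{cor:single} assigns to $\Delta'$, and let $Y_1,\dots,Y_N$ be the variables of $\Delta'$ other than $A_0$, with their constraints. Solutions of $W(a^e,Y_1,\dots,Y_N)=1$ are solutions of $\Delta'$ with $A_0=a^e$. By the claim, a constrained solution exists if and only if $\Delta$ has an integer solution with $t_0=e$, that is, if and only if $e\in D$.

For the last assertion, fix deterministic pushdown automata for $\pi^{-1}(S_1)$ and $\pi^{-1}(S_2)$ and a one-state automaton for $\pi^{-1}(F)=\Sigma^*$. The map from $e$ to the $e$-th instance is computable, so a decision procedure for the family would decide $D$.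
\end{proof}

\begin{remark}\label{rem:mod}
The constraints must count exactly. If in Example~\ref{ex:mult} we replace $\ker\tau_a$ and $\ker\tau_b$ by the finite-index subgroups on which $\tau_a$, respectively $\tau_b$, is divisible by a fixed $q\ge1$, the constraints become recognizable, and the three conditions only yield $r\equiv3$, $m\equiv r$ and $2m\equiv t_k$ modulo $q$, so every $t_k\equiv6\pmod q$ passes. By Remark~\ref{rem:subgroups}, subgroups of finite index are the only subgroups that $\mathbf{VPL}^\forall$ constraints offer.
\end{remark}

\section{One-counter constraints}\label{sec:counter}

\subsection{The kernels of the exponent sums}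

\begin{lemma}\label{lem:counter}
The languages $\pi^{-1}(\ker\tau_a)$ and $\pi^{-1}(\ker\tau_b)$ are accepted by real-time deterministic one-counter automata.
\end{lemma}

\begin{proof}
By symmetry we treat $\tau_a$. The counter is nonnegative, so the sign of $\tau_a$ goes into the state. The automaton must also be in its accepting state immediately after the letter that brings $\tau_a$ to $0$, and it tests the counter before moving, so the counter will hold $|\tau_a|-1$ rather than $|\tau_a|$. The states are $z$ (initial and the only final state), $p$ and $m$, the counter starts at $0$, and the moves are as follows.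
\begin{itemize}
\item In $z$: on $a$ go to $p$, and on $a^{-1}$ go to $m$, leaving the counter unchanged.
\item In $p$: on $a$ increase the counter. On $a^{-1}$ go to $z$ if the counter is $0$, and otherwise decrease it and stay in $p$.
\item In $m$: as in $p$, with $a$ and $a^{-1}$ interchanged.
\item All other letters change nothing.
\end{itemize}
By induction on $|w|$, after reading a word $w$ with $\tau_a(w)=k$ the pair (state, counter) is $(z,0)$ if $k=0$, $(p,k-1)$ if $k>0$, and $(m,-k-1)$ if $k<0$. So $w$ is accepted if and only if $\tau_a(w)=0$.
\end{proof}

This automaton shows where visibility entered Section~\ref{sec:vpl}. The letter $a$ increases the counter in $p$ and decreases it in $m$, and the words that leave the counter at $0$ do not form a monoid: $a$ is such a word and $aa$ is not.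

\begin{proof}[Proof of Theorem~\ref{thm:dcf}]
Apply Proposition~\ref{prop:sim} with $E=F$, $\alpha=\tau_a$, $\beta=\tau_b$, $d=b$, $c=1$, $S_1=\ker\tau_a$ and $S_2=\ker\tau_b$. Conditions (a) and (c) hold by definition. For (b), if $a^tb=\rho^k$, then $k\,\tau_b(\rho)=1$, which is impossible for $k\ge2$. By Lemma~\ref{lem:counter}, $S_1,S_2\in\mathbf{DCF}^\forall$.
\end{proof}

\subsection{Two counts from one subgroup}

For Theorem~\ref{thm:single} one set $S_0$ has to test two independent homomorphisms. Condition (c) of Proposition~\ref{prop:sim} leaves room for this: with $S_1=S_2=S_0$, the two tests are $g\in S_0$ and $cgc^{-1}\in S_0$. They coincide if $S_0$ is normal in $F$, as $\ker\tau_a$ is. So we look for a homomorphism defined only on a subgroup of finite index, whose kernel is moved by conjugation. The extra cost to the automaton is finite memory for the coset.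

Let $w=s_1\cdots s_l\in\Sigma^*$. Call the position $i$ \emph{even} or \emph{odd} according to the parity of $\tau_b(s_1\cdots s_{i-1})$. Let $\alpha(w)$ be the sum of the exponents $\pm1$ over the even positions $i$ with $s_i=a^{\pm1}$, and let $\beta(w)$ be the same sum over the odd positions. For example, $\alpha(a^2bab^{-1})=2$ and $\beta(a^2bab^{-1})=1$. Let
\[
E=\{g\in F:\tau_b(g)\text{ is even}\},
\]
a normal subgroup of index $2$.

\begin{lemma}\label{lem:alpha}
The functions $\alpha$ and $\beta$ depend only on $\pi(w)$, their restrictions to $E$ are homomorphisms $E\to\mathbb Z$, and $\beta(g)=\alpha(bgb^{-1})$ for all $g\in F$.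
\end{lemma}

\begin{proof}
Insert a factor $ss^{-1}$ with $s\in\Sigma$ into a word. Since $\tau_b(ss^{-1})=0$, the old letters keep their parities. If $s\neq a^{\pm1}$, the new letters are not counted. If $s=a^{\pm1}$, the two new letters have the same parity and opposite exponents, so they contribute $0$ to $\alpha$ and to $\beta$. Hence both functions are well defined on $F$. If $\tau_b(u)$ is even, the letters of $v$ have the same parity in $uv$ as in $v$, so $\alpha(uv)=\alpha(u)+\alpha(v)$ and $\beta(uv)=\beta(u)+\beta(v)$. Finally, in the word $bwb^{-1}$ the initial $b$ reverses the parity of every letter of $w$, and the two new letters are not counted.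
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:single}]
Let $S_0=\{g\in E:\alpha(g)=0\}$, a subgroup of $F$ by Lemma~\ref{lem:alpha}.

For (1), add to the state of the automaton of Lemma~\ref{lem:counter} a bit that is $0$ initially and flips on $b^{\pm1}$, so that it records the parity of $\tau_b$. When the bit is $0$, the letters $a^{\pm1}$ act as before; when it is $1$, they change nothing. The invariant in the proof of Lemma~\ref{lem:counter} now holds with $\alpha(w)$ in place of $\tau_a(w)$. With the final state $z$ with bit $0$, this real-time deterministic one-counter automaton accepts $w$ if and only if $\alpha(w)=0$ and $\tau_b(w)$ is even, that is, $\pi(w)\in S_0$. In particular $S_0\in\mathbf{DCF}^\forall$.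

For (2) and (3), apply Proposition~\ref{prop:sim} with the above $E,\alpha,\beta$ and with
\[
d=bab^{-1},\qquad c=b,\qquad S_1=S_2=S_0 .
\]
Both $a$ and $d$ lie in $E$. The letter $a$ stands at an even position in the word $a$ and at an odd position in the word $bab^{-1}$, so $\alpha(a)=\beta(d)=1$ and $\alpha(d)=\beta(a)=0$, which is (a). For (b), suppose $a^td=\rho^k$ with $\rho\in F$ and $k\ge2$. The point is that $\beta$ is additive only on $E$, so we first locate $\rho$. From $k\,\tau_b(\rho)=\tau_b(a^td)=0$ we get $\tau_b(\rho)=0$, so $\rho\in E$. Then $k\,\beta(\rho)=\beta(a^td)=1$, which is impossible. For (c), let $g\in E$. Then $g\in S_0$ if and only if $\alpha(g)=0$. Also $bgb^{-1}\in E$, so $bgb^{-1}\in S_0$ if and only if $\alpha(bgb^{-1})=0$, and $\alpha(bgb^{-1})=\beta(g)$ by Lemma~\ref{lem:alpha}. The proposition yields a family $W(a^e,Y_1,\dots,Y_N)=1$ with fixed constraints in $\{S_0,F\}$ on which $\mathbf{GpEqn}$ is undecidable.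
\end{proof}

As intended, $S_0$ is not normal in $F$: it contains $d$ but not $b^{-1}db=a$.

\section{Rank one}\label{sec:rank}

The generator $b$ was used twice, in the conjunction lemma and in the element $(a^tb)^m$ whose exponent sum is a product. In rank one both the equation and the constraints are linear, as we now show.

A subset of $\mathbb N^2$ is \emph{linear} if it has the form $\{v_0+k_1v_1+\dots+k_jv_j: k_1,\dots,k_j\in\mathbb N\}$ with $v_0,\dots,v_j\in\mathbb N^2$, and \emph{semilinear} if it is a finite union of linear sets. For a word $w$ over $\{a,a^{-1}\}$ let $\psi(w)\in\mathbb N^2$ record the numbers of letters $a$ and $a^{-1}$. Parikh's theorem states that $\psi(L)$ is semilinear for every context-free language $L$, and that the vectors describing it are computable from a pushdown automaton for $L$. We also use that Presburger arithmetic, the first-order theory of the integers with addition and order, is decidable.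

\begin{proof}[Proof of Theorem~\ref{thm:rank}]
Let $n=1$, and identify $F$ with $\mathbb Z$ by $a\mapsto1$. Then $\pi=\lambda\circ\psi$, where $\lambda(p,q)=p-q$. Let $S\subseteq\mathbb Z$ be given by a pushdown automaton for $\pi^{-1}(S)$. Since $\pi$ is onto, $S=\lambda(\psi(\pi^{-1}(S)))$. By Parikh's theorem, the condition $y\in S$ is a computable finite disjunction of conditions
\[
\exists k_1,\dots,k_j\ge0:\quad y=\lambda(v_0)+k_1\lambda(v_1)+\dots+k_j\lambda(v_j),
\]
in which the $\lambda(v_i)$ are integer constants. As $F$ is abelian, an equation $U=V$ becomes a linear equation $\mu_0+\sum_{Y\in\mathcal V}\mu_Y\,y_Y=0$, where $y_Y=\sigma(Y)$, and $\mu_0$ and $\mu_Y$ are the exponent sums of $a$ and of $Y$ in $UV^{-1}$. Multiplication by an integer constant is repeated addition or subtraction, so the existence of a constrained solution is an existential sentence of Presburger arithmetic, computable from the instance. This proves decidability with $\mathbf{CF}^\forall$ constraints for $n=1$.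

A deterministic pushdown automaton is a pushdown automaton, so every instance with $\mathbf{DCF}^\forall$ constraints is an instance with $\mathbf{CF}^\forall$ constraints. Both problems are therefore decidable for $n=1$, and both are undecidable for $n\ge2$ by Theorem~\ref{thm:dcf}. For $\mathbf{VPL}^\forall$ constraints and $n\ge2$, decidability is part of Theorem~\ref{thm:vpl}. For $n=1$, Theorem~\ref{thm:vpl} converts each VPA into a finite automaton, which is a pushdown automaton, and the first part of the proof applies.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CT}
Laura Ciobanu and Daniel Turaev,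
\emph{Visibly Pushdown Languages in Groups},
arXiv:2604.22375 (2026).

\bibitem{LS}
Lyndon and Sch\"utzenberger,
Michigan Math. J. \textbf{9} (1962).

\end{thebibliography}
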